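\title{Near-interval edge-colorings of outerplanar graphs}

\begin{abstract}
A proper edge-coloring with integers is near-interval if the colors at each vertex form an interval of integers, possibly with one integer missing. We prove that every outerplanar graph has a near-interval coloring. The proof is an induction on $2$-connected outerplanar graphs with a distinguished outer edge, in which the colors at both ends of that edge are prescribed in one of five ways. The result extends to all graphs without a $K_{2,3}$-minor, with intervals prescribed at both ends of a suitable edge. It fails for bipartite graphs without a $K_4$-minor, even if any fixed number of missing colors per vertex is allowed.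
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and undirected, without loops or multiple edges. A \emph{proper edge-coloring} of a graph $G$ is a map $\alpha\colon E(G)\to\mathbb{N}$ that gives different colors to adjacent edges. A vertex \emph{sees} the set of colors on the edges incident to it. A \emph{gap} of a finite set $X$ of integers is an integer that lies between $\min X$ and $\max X$ and does not belong to $X$. A set without gaps is an \emph{interval}; the empty set, seen by isolated vertices, counts as one. A set with at most one gap is \emph{good}: it is an interval, or an interval with exactly one integer missing. A \emph{near-interval coloring} of $G$ is a proper edge-coloring in which every vertex sees a good set. Adding a constant to all colors preserves properness and gaps, so we allow all integers as colors.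

Gaps measure how far the colors at a vertex are from being as tightly packed as possible. One cannot always avoid them. If every vertex of a cycle sees an interval, then consecutive edges differ in color by $\pm1$ and these differences sum to $0$ around the cycle, so the cycle is even. One gap at one vertex repairs an odd cycle: color its edges $0,1,0,1,\dots,0,1,-1$ in cyclic order, so that one vertex sees $\{-1,1\}$ and all others see two consecutive integers.

Besides parity there is a second obstruction. Two colors at a vertex of degree $d$ with at most one gap differ by at most $d$, so colors change slowly along walks through vertices of small degree. On the other hand, a vertex of degree $D$ sees two colors that differ by at least $D-1$. These two facts conflict if the edges at a vertex of large degree are joined to one another by short walks through vertices of small degree.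

A graph is \emph{outerplanar} if it can be drawn in the plane without crossings so that all vertices lie on the boundary of the outer face. The simplest outerplanar graphs with a vertex of large degree and many cycles are the fans, where a vertex $x$ is joined to all vertices of a path $y_1y_2\cdots y_D$. Here the neighbors of $x$ are spread along the path, and the colors have room to grow: color $xy_i$ with $i$ and $y_iy_{i+1}$ with $i+2$. Then $y_1$ sees $\{1,3\}$, and every other vertex sees an interval. By a result of Khachatrian, every triangle-free outerplanar graph has a near-interval coloring. Petrosyan, Khachatrian and Tananyan \cite{PKT} pose the question whether all outerplanar graphs have near-interval colorings. The answer is yes.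

\begin{theorem}\label{thm:outer}
Every outerplanar graph admits a near-interval coloring.
\end{theorem}

A \emph{minor} of $G$ is a graph obtained from a subgraph of $G$ by contracting edges. By a theorem of Chartrand and Harary \cite{CH}, the outerplanar graphs are exactly the graphs with no $K_4$-minor and no $K_{2,3}$-minor. Our other two theorems show that the exclusion of $K_4$ can be dropped from Theorem~\ref{thm:outer} and that the exclusion of $K_{2,3}$ cannot. Blocks and outer Hamiltonian cycles are recalled in Section~\ref{sec:blocks}.

\begin{theorem}\label{thm:k23}
Every graph with no $K_{2,3}$-minor has a near-interval coloring. Moreover, let such a graph $G$ be connected, and let $uv$ be an edge that is a bridge, or lies in a block isomorphic to $K_4$, or lies on the outer Hamiltonian cycle of an outerplanar block. Then the coloring can be chosen so that both $u$ and $v$ see intervals. In particular, any one vertex can be prescribed to see an interval, and if $|V(G)|=n\ge2$, the coloring can be chosen so that at most $n-2$ vertices see a set with a gap.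
\end{theorem}

The triangle is an odd cycle, so its three vertices cannot all see intervals. Hence ``near-interval'' cannot be replaced by ``interval'', three vertices cannot in general be prescribed to see intervals, and the bound $n-2$ is attained for $n=3$.

\begin{theorem}\label{thm:k4}
For every $g\ge0$ there is a bipartite graph with no $K_4$-minor that has no proper edge-coloring in which every vertex sees a set with at most $g$ gaps. For $g=1$ there is such a graph with $30$ vertices.
\end{theorem}

Thus among graphs with no $K_4$-minor (series-parallel graphs), even bipartite ones, the number of gaps required at some vertex is unbounded.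

Section~\ref{sec:blocks} reduces Theorem~\ref{thm:outer} to $2$-connected graphs. Section~\ref{sec:rooted} cuts such a graph into a chain of smaller pieces and finds, on small examples, the statement that survives induction; Section~\ref{sec:induction} proves it. Sections~\ref{sec:k23} and~\ref{sec:k4} prove Theorems~\ref{thm:k23} and~\ref{thm:k4}.

\section{Gluing blocks}\label{sec:blocks}

Components can be colored separately, and isolated vertices need nothing, so let $G$ be connected with at least one edge. A \emph{block} of $G$ is a maximal connected subgraph that has no cut vertex of its own. Every block is either a bridge $K_2$ or $2$-connected, and every edge lies in exactly one block. The blocks and cut vertices form a tree; listing the blocks in order of their distance in this tree from any chosen block $B_1$ gives an order $B_1,\dots,B_s$ in which each $B_j$ with $j\ge2$ meets $B_1\cup\dots\cup B_{j-1}$ in exactly one vertex.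

Blocks of an outerplanar graph are outerplanar. In an outerplanar drawing of a $2$-connected graph, the boundary of the outer face is a Hamiltonian cycle, the \emph{outer Hamiltonian cycle}, and the remaining edges are pairwise non-crossing chords of it: no two chords have four distinct ends that alternate around the cycle.

At a cut vertex we can shift the colors of the blocks so that their color sets follow one another. If two blocks each brought a gap, the cut vertex would see two gaps. So we ask more of each block: it must be colorable with an interval at the vertex by which it is attached.

\begin{lemma}\label{lem:glue}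
Let $G$ be a connected graph with at least one edge. Suppose that for every block $B$ of $G$ and every vertex $y$ of $B$ there is a near-interval coloring of $B$ in which $y$ sees an interval. Then every near-interval coloring of any one block $B_1$ extends to a near-interval coloring of $G$ in which each vertex of $B_1$ has as many gaps as it has in $B_1$.
\end{lemma}

\begin{proof}
Order the blocks as above, let $G_j=B_1\cup\dots\cup B_j$, and let $y_j$ be the common vertex of $B_j$ and $G_{j-1}$. We extend the coloring from $G_{j-1}$ to $G_j$ without changing the number of gaps at any vertex of $G_{j-1}$. Take a near-interval coloring of $B_j$ in which $y_j$ sees an interval, and shift it so that the smallest color at $y_j$ in $B_j$ is one more than the largest color at $y_j$ in $G_{j-1}$. Now $y_j$ sees its old set followed immediately by an interval, so its colors are distinct and its gaps are the old ones. The other vertices of $G_{j-1}$ see what they saw before, and the other vertices of $B_j$ see shifted good sets.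
\end{proof}

It remains to color a $2$-connected outerplanar graph with an interval at a given vertex. We shall prescribe the colors at both ends of an edge of the outer Hamiltonian cycle, because such a graph falls apart into smaller graphs of the same kind, each attached to the rest at the two ends of such an edge.

\section{Rooted graphs and types}\label{sec:rooted}

\subsection*{The chain of pieces}

A \emph{rooted graph} $(H;u,v)$ is a graph $H$ with vertices $z_0=u,z_1,\dots,z_n=v$, where $n\ge1$, that contains the edges $z_iz_{i+1}$ for $0\le i<n$, the \emph{root edge} $uv=z_0z_n$, and possibly further edges, such that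
\begin{equation}\label{eq:noncross}
\text{no two edges } z_az_b,\ z_cz_d \text{ satisfy } a<c<b<d .
\end{equation}
For $n=1$ the graph is $K_2$. For $n\ge2$ the cycle $z_0z_1\cdots z_nz_0$ passes through all vertices, so every vertex has degree at least $2$. Reversing the order of the vertices preserves \eqref{eq:noncross}, so $(H;v,u)$ is rooted as well. If $H$ is a $2$-connected outerplanar graph and $uv$ is an edge of its outer Hamiltonian cycle, number the vertices along the cycle from $u$ to $v$, avoiding the edge $uv$; then $(H;u,v)$ is rooted, since \eqref{eq:noncross} says that the chords do not cross.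

Picture the vertices on a line and the edges as arcs above it, as in Figure~\ref{fig:fan}. When the root edge is removed, the topmost remaining arcs form a path from $u$ to $v$, and everything else lies under one of them.

\begin{lemma}\label{lem:chain}
Let $(H;u,v)$ be a rooted graph with $n\ge2$. There are $k\ge1$, vertices $w_0=u,w_1,\dots,w_k,w_{k+1}=v$, and rooted graphs $(H_i;w_{i-1},w_i)$ for $1\le i\le k+1$, each with fewer vertices than $H$, such that $H_i$ and $H_{i+1}$ share only the vertex $w_i$, non-consecutive $H_i$ are disjoint, and $H$ is the union of $H_1,\dots,H_{k+1}$ and the edge $uv$.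
\end{lemma}

\begin{proof}
Put $w_0=u$. If $w_i=z_j$ with $j<n$, let $w_{i+1}=z_{j'}$, where $j'>j$ is largest such that $z_jz_{j'}$ is an edge other than $uv$. Such an index exists because $z_jz_{j+1}$ is an edge, and it is not $uv$ since $n\ge2$. The process ends at some $w_{k+1}=v$, and $k\ge1$ because $w_1\neq v$. For $w_{i-1}=z_j$ and $w_i=z_{j'}$, let $H_i$ be the subgraph induced by $z_j,z_{j+1},\dots,z_{j'}$. It contains the path on these vertices and the edge $w_{i-1}w_i$, and it inherits \eqref{eq:noncross}, so $(H_i;w_{i-1},w_i)$ is rooted. Since $k\ge1$, it misses $u$ or $v$. The statements on intersections hold by construction.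

Let $z_az_b\ne uv$ be an edge with $a<b$, and choose $i$ so that $w_{i-1}=z_j$, $w_i=z_{j'}$ and $j\le a<j'$. Suppose $b>j'$. If $a=j$, this contradicts the choice of $j'$. If $a>j$, then $j<a<j'<b$, contrary to \eqref{eq:noncross}. So $b\le j'$ and the edge lies in $H_i$.
\end{proof}

We call $H_1,\dots,H_{k+1}$ the \emph{pieces} of $H$. Lemma~\ref{lem:chain} is the only place where the non-crossing condition is used; what it gives is that each $w_i$ with $1\le i\le k$ lies in just two pieces, while $u$ and $v$ lie in one piece each.

\subsection*{Patterns and types}

To fit the colorings of two pieces together at $w_i$ we must know which colors each piece puts at $w_i$, measured from the color of its root edge. The degrees are arbitrary, so we prescribe the colors by an infinite list of which as many terms are used as there are edges.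

A \emph{pattern} is an infinite sequence $P=(p_1,p_2,\dots)$ of distinct nonzero integers, and $-P=(-p_1,-p_2,\dots)$. Let $P,Q$ be patterns. A coloring of a rooted graph $(H;u,v)$ has \emph{type} $(P,Q)$ if
\begin{itemize}
\item it is proper and $uv$ has color $0$;
\item the other $a=\deg u-1$ edges at $u$ have the colors $p_1,\dots,p_a$, in some order;
\item the other $b=\deg v-1$ edges at $v$ have the colors $q_1,\dots,q_b$, in some order;
\item every vertex other than $u$ and $v$ sees a good set.
\end{itemize}
The sets seen by $u$ and $v$ need not be good: a gap left by one piece may be filled by the next. The edge $K_2$ colored $0$ has every type. A triangle has a coloring of type $(P,Q)$ exactly when $|p_1-q_1|\in\{1,2\}$, because its third vertex sees $p_1$ and $q_1$. We shall use the patterns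
\[
M_j=(j,\,j+1,\,j+2,\,\dots)\quad(j=1,2,3),\qquad N=(-1,\,1,\,2,\,3,\,\dots)
\]
and their negatives. Thus $M_j$ runs upward after skipping $j-1$ colors, and $N$ first steps back by one and then runs upward.

\subsection*{Small cases}

We want intervals at $u$ and $v$. The type $(M_1,M_1)$ fails already for the triangle, so we aim at $(M_1,-M_1)$, in which $u$ sees $\{0,1,\dots,a\}$ and $v$ sees $\{0,-1,\dots,-b\}$. Give $uw_1$ the color $1$. The further edges at $u$ lie in $H_1$ and must get $2,3,\dots$, which is the pattern $M_1$ measured from the color $1$ of the root edge of $H_1$. In the same way, give $w_kv$ the color $-1$ and give $v$ the pattern $-M_1$ in $H_{k+1}$.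

If $H$ is a cycle, all pieces are single edges. We color them $1,0,1,0,\dots$ from $u$ to $w_k$ and end with $-1$. For even $k$ the vertex $w_k$ sees $\{-1,0\}$, and for odd $k$ it sees $\{-1,1\}$. So the colors can mark time along the chain, and the work is done at the last vertex $w_k$, where the parity of $k$ matters.

Now let $k=1$ and $w=w_1$, with arbitrary pieces $H_1,H_2$. The vertex $w$ sees $1$ and $-1$ on the two root edges. One could leave $0$ as the gap and let $H_1$ continue with $2,3,\dots$ and $H_2$ with $-2,-3,\dots$. But then $H_1$ would need the type $(M_1,M_1)$, which is not available. So we fill the color $0$ instead.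
\begin{itemize}
\item If $w$ has a further edge in $H_2$, let $H_2$ supply $0,-2,-3,\dots$, which is the pattern $-N$ measured from $-1$. The one gap allowed at $w$ is still unspent, so $H_1$ may skip $2$ and supply $3,4,\dots$, which is the pattern $M_2$ measured from $1$. The pieces need the types $(M_1,M_2)$ and $(-N,-M_1)$. Figure~\ref{fig:fan} shows the case of two triangles.
\item Otherwise $H_2=K_2$. Then $H_1$ supplies $0,2,3,\dots$, which is the pattern $N$ measured from $1$, and it needs the type $(M_1,N)$. If $H_1=K_2$ too, then $w$ sees the good set $\{-1,1\}$.
\end{itemize}

\begin{figure}[ht]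
\centering
\begin{tikzpicture}[scale=1.5]
\foreach \i in {0,...,4} \fill (\i*1.3,0) circle (1.5pt);
\node[left] at (0,0) {$u$}; \node[below] at (2.6,-0.05) {$w$}; \node[right] at (5.2,0) {$v$};
\draw (0,0) -- node[below] {$2$} (1.3,0) -- node[below] {$3$} (2.6,0) -- node[below] {$0$} (3.9,0) -- node[below] {$-2$} (5.2,0);
\draw (0,0) to[bend left=40] node[above] {$1$} (2.6,0);
\draw (2.6,0) to[bend left=40] node[above] {$-1$} (5.2,0);
\draw[thick] (0,0) to[bend left=65] node[above] {$0$} (5.2,0);
\end{tikzpicture}
\caption{A near-interval coloring of a rooted graph with root edge $uv$ and two triangular pieces meeting at $w$. The vertices $u$ and $v$ see the intervals $\{0,1,2\}$ and $\{-2,-1,0\}$. At $w$ the right piece fills the color $0$ between $-1$ and $1$ and the left piece skips $2$, so $w$ sees $\{-1,0,1,3\}$.}\label{fig:fan}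
\end{figure}

So the type $(M_1,-M_1)$ for $H$ calls for two new types for the pieces, and these must be carried through the induction too. Try $(M_1,N)$ with $k=1$. The edge $wv$ again gets $-1$, but the further colors $1,2,\dots$ at $v$ now form the pattern $M_2$ measured from $-1$. The same choice at $w$ then asks $H_2$ for the type $(-N,M_2)$, a fourth one. A fifth type, $(M_2,M_3)$, will be called for when $(M_1,N)$ is wanted and $k$ is even. After that the list closes up.

For a type $X=(P,Q)$ put $X^*=(Q,P)$ and $-X=(-P,-Q)$. Let
\[
\begin{gathered}
A=(M_1,-M_1),\qquad B=(M_1,M_2),\qquad C=(M_1,N),\\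
D=(M_2,-N),\qquad E=(M_2,M_3),
\end{gathered}
\]
and let $\tau$ be the set of all types $X$, $X^*$, $-X$, $-X^*$ with $X\in\{A,B,C,D,E\}$.

\begin{proposition}\label{prop:types}
Every rooted graph has a coloring of type $(P,Q)$ for every $(P,Q)\in\tau$.
\end{proposition}

\section{The induction}\label{sec:induction}

\subsection*{Junctions}

We first isolate the computation at a vertex $w$ where two pieces meet. Let the root edge of the left piece have color $x$ and that of the right piece $x+\delta$, let $w$ have the pattern $S$ in the left piece and $T$ in the right piece, and let $\ell,r\ge0$ be the numbers of edges at $w$ in the left and the right piece other than the root edges. After subtracting $x$, the colors at $w$ are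
\begin{equation}\label{eq:list}
0,\quad \delta,\quad s_1,\dots,s_\ell,\quad \delta+t_1,\dots,\delta+t_r .
\end{equation}
A triple $J=(S,\delta,T)$ with $S,T$ patterns and $\delta$ an integer is a \emph{junction}. It is \emph{sound for $(\ell,r)$} if the numbers \eqref{eq:list} are distinct and form a good set. Then $-J=(-S,-\delta,-T)$ is also sound for $(\ell,r)$. We write $[a,b]$ for the set of integers from $a$ to $b$, which is empty if $b<a$.

\begin{table}[ht]
\centering
\small
\setlength{\tabcolsep}{4pt}
\begin{tabular}{c|ccc|cc|c}
 & $S$ & $\delta$ & $T$ & $s_1,\dots,s_\ell$ & $\delta+t_1,\dots,\delta+t_r$ & possible gap\\ \hline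
$J_1$ & $-M_1$ & $1$ & $M_1$ & $[-\ell,-1]$ & $[2,r+1]$ & none\\
$J_2$ & $M_2$ & $-1$ & $-M_1$ & $[2,\ell+1]$ & $[-r-1,-2]$ & $1$\\
$J_3$ & $-M_1$ & $1$ & $M_2$ & $[-\ell,-1]$ & $[3,r+2]$ & $2$\\
$J_4$ & $-M_2$ & $-1$ & $M_3$ & $[-\ell-1,-2]$ & $[2,r+1]$ & $1$\\
$J_5$ & $N$ & $-2$ & $-M_1$ & $\{-1\}\cup[1,\ell-1]$ & $[-r-2,-3]$ & $-1$ if $\ell=0$\\
$J_6$ & $M_2$ & $-2$ & $-N$ & $[2,\ell+1]$ & $\{-1\}\cup[-r-1,-3]$ & $1$
\end{tabular}
\caption{The six junctions. The set in the fifth column of $J_5$ is for $\ell\ge1$ (it is empty for $\ell=0$); the row $J_6$ is for $r\ge1$.}\label{tab:junctions}
\end{table}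

\begin{lemma}\label{lem:junction}
The junctions $\pm J_1,\dots,\pm J_5$ of Table~\ref{tab:junctions} are sound for all $\ell,r\ge0$, and $\pm J_6$ are sound for all $\ell\ge0$ and $r\ge1$.
\end{lemma}

\begin{proof}
In each row the two listed sets and $\{0,\delta\}$ are pairwise disjoint, so the numbers \eqref{eq:list} are distinct. The unions are
\[
\begin{array}{ll}
J_1\colon [-\ell,\,r+1], & J_4\colon [-\ell-1,\,0]\cup[2,\,r+1],\\[2pt]
J_2\colon [-r-1,\,0]\cup[2,\,\ell+1], & J_6\colon [-r-1,\,0]\cup[2,\,\ell+1]\quad(r\ge1),\\[2pt]
J_3\colon [-\ell,\,1]\cup[3,\,r+2], &
\end{array}
\]
and, for $J_5$, the interval $[-r-2,\ell-1]$ if $\ell\ge1$ and $[-r-2,-2]\cup\{0\}$ if $\ell=0$. Each of these sets has at most one gap.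
\end{proof}

The condition on $J_6$ is needed: for $r=0$ and $\ell\ge1$ both $-1$ and $1$ are gaps. This is the one point of the proof where a choice depends on a degree.

\subsection*{Proof of Proposition~\ref{prop:types}}

We use induction on $n$. The case $n=1$ is $K_2$, which has every type. Let $n\ge2$. A coloring of $(H;v,u)$ of type $X$ is a coloring of $(H;u,v)$ of type $X^*$, and negating all colors turns type $X$ into $-X$. Since $(H;v,u)$ is rooted with the same $n$, it suffices to treat $A,B,C,D,E$. The type $E$ comes for free: in a coloring of type $B=(M_1,M_2)$, add $1$ to the colors of all edges other than $uv$. The colors at $u$ and $v$ become those of $(M_2,M_3)=E$, and every other vertex sees a shifted good set. So let $(P,Q)\in\{A,B,C,D\}$.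

\medskip\noindent\emph{Assembling the pieces.}
Take $w_0,\dots,w_{k+1}$ and $H_1,\dots,H_{k+1}$ from Lemma~\ref{lem:chain}. For each $i$ we choose an integer $x_i$, the color of $w_{i-1}w_i$, and a type $(T_i,S_i)$ for $(H_i;w_{i-1},w_i)$. For a pattern $P$ let $P'=(p_2-p_1,p_3-p_1,\dots)$ be the rest of $P$ measured from its first term. We require:
\begin{itemize}
\item[(a)] $(x_1,T_1)=(p_1,P')$ and $(x_{k+1},S_{k+1})=(q_1,Q')$;
\item[(b)] for each $i$, either $(T_i,S_i)\in\tau$ or $H_i=K_2$;
\item[(c)] for $1\le i\le k$, the junction $(S_i,\,x_{i+1}-x_i,\,T_{i+1})$ is sound for the pair $(\deg_{H_i}w_i-1,\ \deg_{H_{i+1}}w_i-1)$.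
\end{itemize}
These conditions suffice. By (b) and induction, $H_i$ has a coloring of type $(T_i,S_i)$; add $x_i$ to it, and color $uv$ with $0$. The $a=\deg u-1$ edges at $u$ other than $uv$ lie in $H_1$; by (a), the root edge of $H_1$ has color $p_1$ and the other $a-1$ have the colors $p_1+(p_j-p_1)=p_j$ for $2\le j\le a$. The same computation in $H_{k+1}$ gives the colors $q_1,\dots,q_b$ at $v$. By (c), each of $w_1,\dots,w_k$ sees distinct colors that form a good set. Every other vertex lies in one piece, is not an end of its root edge, and sees a shifted good set. So the coloring has type $(P,Q)$.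

We have $M_j'=M_1$, $N'=M_2$ and $(-P)'=-P'$, so (a) prescribes
\begin{equation}\label{eq:ends}
\begin{array}{c|cccc}
 & A & B & C & D\\ \hline
(x_1,T_1) & (1,M_1) & (1,M_1) & (1,M_1) & (2,M_1)\\
(x_{k+1},S_{k+1}) & (-1,-M_1) & (2,M_1) & (-1,M_2) & (1,-M_2)
\end{array}
\end{equation}
Call $(x_i,T_i)$ the \emph{state} at $H_i$. We go along the chain, and at each $w_i$ choose a junction, which determines $S_i$ and the next state.

\medskip\noindent\emph{Marking time at $w_1,\dots,w_{k-1}$.}
The colors $x_k$ and $x_{k+1}$ meet at $w_k$, and $x_{k+1}$ is prescribed, so the colors $x_i$ must not drift. From a state $(x,M_1)$, the junction $J_2$ gives $H_i$ the type $(M_1,M_2)=B$ and leads to the state $(x-1,-M_1)$. From there, $-J_2=(-M_2,1,M_1)$ gives $H_{i+1}$ the type $(-M_1,-M_2)=-B$ and leads back to $(x,M_1)$. We use $J_2$ at $w_i$ for odd $i<k$ and $-J_2$ for even $i<k$. Then (b) and (c) hold for $i<k$, and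
\[
(x_k,T_k)=\begin{cases}(x_1,M_1) & \text{if $k$ is odd},\\ (x_1-1,-M_1) & \text{if $k$ is even}.\end{cases}
\]
There is one exception. For type $D$ and even $k$ this rule gives $x_k=1=x_{k+1}$, which is not proper at $w_k$. In that case we use $J_1$ in place of $J_2$ at $w_{k-1}$. The state at $H_{k-1}$ is $(2,M_1)$ because $k-1$ is odd, so $H_{k-1}$ gets the type $(M_1,-M_1)=A$, and $(x_k,T_k)=(3,M_1)$.

\medskip\noindent\emph{Closing at $w_k$.}
Now $x_k$, $T_k$, $x_{k+1}$ and $S_{k+1}$ are fixed, and we need a sound junction $(S_k,\delta,T_{k+1})$ with $\delta=x_{k+1}-x_k$ such that (b) holds for both $H_k$ and $H_{k+1}$. Let $r=\deg_{H_{k+1}}w_k-1$. If $r=0$, then $H_{k+1}=K_2$, since in a rooted graph with at least three vertices all degrees are at least $2$; then (b) asks nothing of $H_{k+1}$. Table~\ref{tab:closing} lists the junction in each case. Besides those of Table~\ref{tab:junctions}, it uses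
\[
-J_3=(M_1,-1,-M_2),\qquad -J_5=(-N,2,M_1),\qquad -J_6=(-M_2,2,N).
\]

\begin{table}[ht]
\centering
\small
\setlength{\tabcolsep}{3pt}
\begin{tabular}{cc|cc|l|l|l}
type & $k$ & $x_k$ & $x_{k+1}$ & junction & $(T_k,S_k)$ & $(T_{k+1},S_{k+1})$\\ \hline
$A$ & odd & $1$ & $-1$ & $J_6$ if $r\ge1$ & $(M_1,M_2)=B$ & $(-N,-M_1)=-C^*$\\
 & & & & $J_5$ if $r=0$ & $(M_1,N)=C$ & $H_{k+1}=K_2$\\
 & even & $0$ & $-1$ & $-J_3$ & $(-M_1,M_1)=-A$ & $(-M_2,-M_1)=-B^*$\\ \hline
$B$ & odd & $1$ & $2$ & $J_3$ & $(M_1,-M_1)=A$ & $(M_2,M_1)=B^*$\\
 & even & $0$ & $2$ & $-J_6$ if $r\ge1$ & $(-M_1,-M_2)=-B$ & $(N,M_1)=C^*$\\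
 & & & & $-J_5$ if $r=0$ & $(-M_1,-N)=-C$ & $H_{k+1}=K_2$\\ \hline
$C$ & odd & $1$ & $-1$ & $J_6$ if $r\ge1$ & $(M_1,M_2)=B$ & $(-N,M_2)=D^*$\\
 & & & & $J_5$ if $r=0$ & $(M_1,N)=C$ & $H_{k+1}=K_2$\\
 & even & $0$ & $-1$ & $J_4$ & $(-M_1,-M_2)=-B$ & $(M_3,M_2)=E^*$\\ \hline
$D$ & odd & $2$ & $1$ & $J_2$ & $(M_1,M_2)=B$ & $(-M_1,-M_2)=-B$\\
 & even & $3$ & $1$ & $J_5$ & $(M_1,N)=C$ & $(-M_1,-M_2)=-B$
\end{tabular}
\caption{The junction at $w_k$ and the resulting types of the last two pieces.}\label{tab:closing}
\end{table}

In every row, $x_k$ and $T_k$ are the state reached above, $x_{k+1}$ and $S_{k+1}$ are taken from \eqref{eq:ends}, the entries of the junction are $S_k$, $x_{k+1}-x_k$ and $T_{k+1}$, and the last two columns show that (b) holds for $H_k$ and $H_{k+1}$. The junction is sound by Lemma~\ref{lem:junction}, as $\pm J_6$ is used only when $r\ge1$. So (a), (b) and (c) hold, and the induction is complete. \hfill$\square$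

\subsection*{Outerplanar graphs}

\begin{corollary}\label{cor:block}
Let $H$ be a $2$-connected outerplanar graph and $uv$ an edge of its outer Hamiltonian cycle, or let $H=K_2$ with edge $uv$. Then $H$ has a near-interval coloring in which both $u$ and $v$ see intervals.
\end{corollary}

\begin{proof}
The graph $(H;u,v)$ is rooted. In a coloring of type $A=(M_1,-M_1)$, given by Proposition~\ref{prop:types}, $u$ sees $[0,\deg u-1]$, $v$ sees $[1-\deg v,0]$, and all other vertices see good sets.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:outer}]
Let $G$ be a connected outerplanar graph with at least one edge. Each block is $K_2$ or a $2$-connected outerplanar graph, and in the second case each of its vertices lies on an edge of the outer Hamiltonian cycle. By Corollary~\ref{cor:block}, the hypothesis of Lemma~\ref{lem:glue} holds, and the lemma gives a near-interval coloring of $G$.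
\end{proof}

\section{Graphs with no $K_{2,3}$-minor}\label{sec:k23}

Allowing $K_4$-minors while still excluding $K_{2,3}$ admits only one new block. We recall two standard facts. A \emph{subdivision} of $K_4$ is obtained by replacing its six edges with internally disjoint paths; the four original vertices are the \emph{branch vertices}. Since $K_4$ has maximum degree $3$, a graph has a $K_4$-minor if and only if it contains a subdivision of $K_4$. Also, by Menger's theorem, if $B$ is $2$-connected, $X$ is a set of at least two vertices and $y\notin X$, then there are two paths from $y$ to $X$ that share only $y$ and meet $X$ only in their last vertices.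

\begin{lemma}\label{lem:k23block}
A $2$-connected graph $B$ with no $K_{2,3}$-minor is outerplanar or isomorphic to $K_4$.
\end{lemma}

\begin{proof}
Suppose $B$ is not outerplanar. By the theorem of Chartrand and Harary \cite{CH}, it has a $K_4$-minor, so it contains a subdivision of $K_4$, with branch vertices $a,b,c,d$.

No subdivision of $K_4$ in $B$ has a path with an inner vertex. Indeed, if the path between $a$ and $b$ has one, contract that path to a path $asb$ and the other five paths to edges. Then $s,c,d$ are common neighbors of $a$ and $b$, which gives a $K_{2,3}$-minor. Hence $a,b,c,d$ are pairwise adjacent.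

If $B$ has a fifth vertex $y$, two paths from $y$ to $X=\{a,b,c,d\}$ as above combine to a path through $y$ between two vertices of $X$, say $a$ and $b$, with all inner vertices outside $X$. This path and the five edges of the $K_4$ other than $ab$ form a subdivision of $K_4$ with the inner vertex $y$, which we have just excluded. So $B=K_4$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:k23}]
Let $G$ be connected, with no $K_{2,3}$-minor and at least one edge. Call an edge \emph{admissible} if it is of one of the three kinds named in the theorem. Blocks are subgraphs and so have no $K_{2,3}$-minor; by Lemma~\ref{lem:k23block}, each block $B$ is $K_2$, $K_4$, or $2$-connected and outerplanar. In each case every vertex of $B$ lies on an admissible edge of $B$. For every admissible edge of $B$ there is a near-interval coloring of $B$ in which both ends see intervals: if $B=K_4$, give its three perfect matchings the colors $1,2,3$, so that every vertex sees $\{1,2,3\}$; otherwise use Corollary~\ref{cor:block}. So the hypothesis of Lemma~\ref{lem:glue} holds.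

Given an admissible edge $uv$, let $B_1$ be its block, colored so that $u$ and $v$ see intervals. Lemma~\ref{lem:glue} extends this to a near-interval coloring of $G$ in which $u$ and $v$ have no gaps. Every vertex of $G$ lies on an admissible edge, so any one vertex can be prescribed to see an interval, and in any of these colorings at most $n-2$ vertices have a gap. Coloring the components separately gives the first assertion.
\end{proof}

\section{Graphs with no $K_4$-minor}\label{sec:k4}

We now realize the second obstruction of Section~\ref{sec:intro}. We need a vertex $x$ of large degree whose edges are joined by short walks through vertices of much smaller degree. Take a tree of depth two with root $r$, with $m$ children of the root and $t$ leaves below each child, and join all leaves to a new vertex $x$. Then $x$ has degree $mt$, while a walk in the tree between two leaves meets only vertices of degree $2$, $t+1$ and $m$, at most five of them. A product is set against a sum.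

Formally, for $m,t\ge2$ let $F_{m,t}$ have vertices $r$, $x$, $c_i$ and $y_{ij}$ and edges $rc_i$, $c_iy_{ij}$ and $y_{ij}x$, where $1\le i\le m$ and $1\le j\le t$. For $t\ge3$ the vertices $c_1,x$ and $y_{11},y_{12},y_{13}$ form a $K_{2,3}$, so Theorem~\ref{thm:k23} does not apply.

\begin{proof}[Proof of Theorem~\ref{thm:k4}]
The graph $F_{m,t}$ is bipartite: one part consists of $r$ and all $y_{ij}$, the other of $x$ and all $c_i$.

\emph{It has no $K_4$-minor.} Otherwise it contains a subdivision of $K_4$. The four branch vertices have degree at least $3$, so none is a $y_{ij}$, and at least two of them are $c_i$ and $c_j$ with $i\ne j$. Two branch vertices of a subdivision of $K_4$ are joined by three internally disjoint paths: the direct one and one through each of the other two branch vertices. But deleting $r$ and $x$ leaves $m$ disjoint stars with centers $c_1,\dots,c_m$, so every path from $c_i$ to $c_j$ has $r$ or $x$ as an inner vertex, and there are at most two internally disjoint ones.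

\emph{It has no coloring with few gaps if $m,t$ are large.} Suppose that a proper edge-coloring has at most $g$ gaps at every vertex. Then two colors at a vertex of degree $d$ differ by at most $d-1+g$. Since $\deg x=mt$, there are edges $xy$ and $xy'$ whose colors differ by at least $mt-1$. Let $c_i$ and $c_j$ be the neighbors of $y$ and $y'$ other than $x$. If $i\neq j$, follow the edges
\[
xy,\quad yc_i,\quad c_ir,\quad rc_j,\quad c_jy',\quad y'x .
\]
Consecutive edges meet at $y,c_i,r,c_j,y'$, of degrees $2,\ t+1,\ m,\ t+1,\ 2$, so the colors of $xy$ and $xy'$ differ by at most
\[
(1+g)+(t+g)+(m-1+g)+(t+g)+(1+g)=2t+m+1+5g .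
\]
If $i=j$, the edges $xy,\ yc_i,\ c_iy',\ y'x$ give the bound $(1+g)+(t+g)+(1+g)=t+2+3g$, which is no larger. Hence $mt-1\le 2t+m+1+5g$. Since $(m-2)(t-1)=mt-2t-m+2$, this says
\[
(m-2)(t-1)\le 4+5g .
\]
The inequality fails for $m=3$ and $t=5g+6$, which proves the first assertion. For $g=1$ it also fails for $m=4$ and $t=6$, as $10>9$, and $F_{4,6}$ has $2+4+24=30$ vertices.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CH}
Chartrand and Harary, 1967.

\bibitem{PKT}
Petros A. Petrosyan, Hrant H. Khachatrian, Hovhannes G. Tananyan,
\emph{Interval edge-colorings of Cartesian products of graphs II},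
arXiv:2409.18088 (2024).

\end{thebibliography}
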